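\title{Convex sets in $L_1$ with finite magnitude and infinite first Holmes--Thompson intrinsic volume}

\begin{abstract}
For a compact convex set $K\subseteq L_1[0,1]$, finiteness of the first Holmes--Thompson intrinsic volume $\mu_1(K)$ implies finiteness of the magnitude $\operatorname{Mag}(K)$, and it was conjectured that the converse holds. We disprove this: for every $\varepsilon>0$ there is a compact convex $K$ with $\operatorname{Mag}(K)\le e^{\varepsilon}$ and $\mu_1(K)=\infty$. The reason is that $\mu_1(K)$ is finite exactly when $K$ is order bounded, while every compact set of nonnegative functions with common integral $a$ has magnitude at most $e^{2a}$. We also compute the derivative of $t\mapsto\operatorname{Mag}(tX)$ at $0$ for compact $X\subseteq L_1$, and we show that the best constant $c_n$ in $\operatorname{Mag}(K)\ge 1+c_n\mu_1(K)$ for $n$-dimensional $K$ has order $1/n$.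
\end{abstract}

\section{Introduction}

Throughout, $L_1=L_1[0,1]$, its metric is $d(f,g)=\|f-g\|_1$, and compact sets are nonempty. We compare two measures of the size of a compact convex set in $L_1$.

\subsection*{Magnitude}
A metric space $(X,d)$ is \emph{positive definite} if the matrix $[e^{-d(x_i,x_j)}]$ is positive definite for every finite collection of distinct points $x_1,\dots,x_k\in X$. Every subset of $L_1$ is positive definite. The \emph{magnitude} of a compact positive definite space is
\[
\operatorname{Mag}(X)=\sup\left\{\frac{\nu(X)^2}{\iint e^{-d(x,y)}\,d\nu(x)\,d\nu(y)}:\ \nu\in M(X)\right\}\in[1,\infty],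
\]
where $M(X)$ is the space of finite signed Borel measures on $X$ and the ratio is taken over those $\nu$ for which it is defined. A point mass gives the value $1$. Magnitude is monotone under inclusion, because a measure on a compact subset is a measure on the whole space. If $X$ is finite with matrix $Z=[e^{-d(x_i,x_j)}]$, the Cauchy--Schwarz inequality for the form of $Z$ shows that $\operatorname{Mag}(X)$ is the sum of the entries of $Z^{-1}$. Two points at distance $D$ have magnitude $2/(1+e^{-D})$, and $k$ points that move far apart have magnitude tending to $k$, since $Z$ tends to the identity. So magnitude is an effective number of points, and it depends on the scale. For $X\subseteq L_1$ and $t>0$ the dilate $tX$ is isometric to $(X,td)$.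

\subsection*{The first Holmes--Thompson intrinsic volume}
Let $E=(\mathbb R^n,\|\cdot\|)$ be a normed space with unit ball $B_E$ and polar body $B_E^\circ=\{\xi:\xi\cdot x\le1 \text{ for all }x\in B_E\}$. The \emph{Holmes--Thompson volume} of a compact $A\subseteq E$ is $\mathrm{vol}^E_{\mathrm{HT}}(A)=\mathrm{vol}_n(A)\,\mathrm{vol}_n(B_E^\circ)$. A linear change of coordinates multiplies the two factors by reciprocal determinants, so this number depends only on the normed space. For an $m$-dimensional convex set one uses the $m$-dimensional normed space obtained by translating its affine span to the origin. In dimension one, the norm $c|\cdot|$ has polar body $[-c,c]$, so a segment $[x,y]$ has Holmes--Thompson volume $2\|x-y\|$.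

A real function $\Phi$ on the compact convex subsets of $E$ is a \emph{valuation} if $\Phi(A\cup B)+\Phi(A\cap B)=\Phi(A)+\Phi(B)$ whenever $A\cup B$ is convex. It is \emph{even} if $\Phi(-A)=\Phi(A)$ and \emph{$m$-homogeneous} if $\Phi(\lambda A)=\lambda^m\Phi(A)$ for $\lambda>0$; continuity refers to the Hausdorff metric. A normed space is \emph{hypermetric} if it is isometrically isomorphic to a subspace of $L_1$; equivalently, if it is positive definite. We take the following as known.

\medskip\noindent\textbf{Fact A.} \emph{Let $E$ be an $n$-dimensional hypermetric normed space and $1\le m\le n$. There is a unique even, continuous, $m$-homogeneous, translation-invariant valuation $\mu_m^E$ on the compact convex subsets of $E$ that equals the Holmes--Thompson volume on $m$-dimensional sets. It is monotone under inclusion.}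

\medskip
A finite-dimensional affine subspace $F\subseteq L_1$ is a translate of a hypermetric space, so Fact A defines $\mu_1^F$; we put $\mu_1^F(\emptyset)=0$, and $\mu_1^F=0$ when $F$ is a point. For a compact convex $K\subseteq L_1$ let
\[
\mu_1(K)=\mu_1^{L_1}(K)=\sup\{\mu_1^F(K\cap F):\ F\subseteq L_1\text{ a finite-dimensional affine subspace}\}.
\]

\medskip\noindent\textbf{Fact B.} \emph{If $X\subseteq L_1$ is compact and $\mu_1(\operatorname{conv}X)<\infty$, then $\operatorname{Mag}(X)<\infty$.}

\subsection*{The conjecture and the results}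
The following conjecture is posed in \cite{Meckes}.

\medskip\noindent\textbf{Conjecture.} \emph{Let $K\subseteq L_1$ be compact and convex. Then $\operatorname{Mag}(K)<\infty$ if and only if $\mu_1(K)<\infty$.}

\medskip
One implication is Fact B, since $\operatorname{conv}K=K$. The other looks plausible: for segments, for boxes and for the convex hull of segments in the coordinate directions one finds $\operatorname{Mag}(K)\ge1+\frac14\mu_1(K)$ in every dimension (Section~\ref{sec:examples}). Nevertheless it is false.

\begin{theorem}\label{thm:main}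
For every $\varepsilon>0$ there is a compact convex $K\subseteq L_1$ with $\operatorname{Mag}(K)\le e^{\varepsilon}$ and $\mu_1(K)=\infty$.
\end{theorem}

The proof rests on two observations. The first is a formula for $\mu_1$. For a nonempty $K\subseteq L_1$, the \emph{essential supremum} $\bigvee K$ is the a.e.\ smallest measurable function $q:[0,1]\to[-\infty,\infty]$ with $f\le q$ a.e.\ for every $f\in K$; the essential infimum $\bigwedge K$ is defined with the inequalities reversed. The set $K$ is \emph{order bounded} if some $g\in L_1$ satisfies $|f|\le g$ a.e.\ for all $f\in K$.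

\begin{theorem}\label{thm:order}
For compact convex $K\subseteq L_1$,
\[
\mu_1(K)=2\int_0^1\Bigl(\bigvee K-\bigwedge K\Bigr)\,ds .
\]
Thus $\mu_1(K)<\infty$ if and only if $K$ is order bounded in $L_1$.
\end{theorem}

The second observation is that magnitude can stay small without any order bound. For $a>0$ let
\[
P_a=\Bigl\{f\in L_1:\ f\ge0\text{ a.e.},\ \int_0^1 f\,ds=a\Bigr\}.
\]
For $f,g\in P_a$ we have $d(f,g)=2a-2\int\min(f,g)$, and $\int\min(f,g)$ is the $L_2$ inner product of the indicators of the regions under the two graphs. This forces $\operatorname{Mag}(X)\le e^{2a}$ for every compact $X\subseteq P_a$. As $P_a$ is closed and convex, it remains to find in it a compact convex set that is not order bounded. There is much freedom in doing so.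

\begin{theorem}\label{thm:entropy}
Let $\varepsilon>0$ and let $(N_k)_{k\ge0}$ be any sequence of positive integers. There is a compact convex $K\subseteq L_1$ with $\mu_1(K)=\infty$, with $\operatorname{Mag}(tK)\le e^{\varepsilon t}$ for all $t>0$, and such that for each $k$ the set $K$ contains $N_k$ points at mutual distances at least $\varepsilon2^{-k}$.
\end{theorem}

So for convex sets, finite magnitude, even with $\operatorname{Mag}(tK)\le e^{\varepsilon t}$ at every scale, imposes no metric entropy condition beyond compactness.

The quantity that governs exponential bounds of this kind is the maximal energy. For compact $X\subseteq L_1$ and $\nu\in M(X)$ put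
\[
I(\nu)=\iint d(x,y)\,d\nu(x)\,d\nu(y),\qquad
\mathcal E(X)=\sup\{I(\nu):\ \nu\in M(X),\ \nu(X)=1\}\in[0,\infty].
\]

\begin{theorem}\label{thm:energy}
For every nonempty compact $X\subseteq L_1$ and $t>0$ we have $\operatorname{Mag}(tX)\le e^{t\mathcal E(X)}$, and
\[
\mathcal E(X)=\lim_{t\to0^+}\frac{\operatorname{Mag}(tX)-1}{t}=\lim_{t\to0^+}\frac{\log\operatorname{Mag}(tX)}{t}=\sup_{t>0}\frac{\log\operatorname{Mag}(tX)}{t}.
\]
In particular, $\operatorname{Mag}(tX)\le e^{Ct}$ for all $t>0$ if and only if $\mathcal E(X)\le C$. If $X=K$ is convex, then $\mathcal E(K)\le\frac14\mu_1(K)$. The bound $\operatorname{Mag}(X)\le e^{\mathcal E(X)}$ is sharp: for each $\ell>0$, the supremum of $\operatorname{Mag}(X)$ over compact convex $X$ with $\mathcal E(X)\le\ell$ is $e^{\ell}$.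
\end{theorem}

For compact convex $K$ we thus have $\operatorname{Mag}(K)\le e^{\mu_1(K)/4}$ and
\[
\mu_1(K)<\infty\ \Longrightarrow\ \mathcal E(K)<\infty\ \Longrightarrow\ \operatorname{Mag}(K)<\infty .
\]
The set in Theorem~\ref{thm:entropy} has $\mathcal E(K)\le\varepsilon$, so the first implication cannot be reversed: even a finite derivative of $t\mapsto\operatorname{Mag}(tK)$ at $0$ does not force $\mu_1(K)<\infty$. We do not determine whether the second implication can be reversed.

In a fixed finite dimension a converse inequality survives, with a constant that must deteriorate. Let $c_n$ be the infimum of $(\operatorname{Mag}(K)-1)/\mu_1(K)$ over all $n$-dimensional compact convex $K\subseteq L_1$.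

\begin{theorem}\label{thm:dim}
For all $n\ge1$,
\[
\frac1{8n}\le c_n\le\frac{n}{(n+1)^2},
\]
and $c_1=\frac14$. Thus $\operatorname{Mag}(K)\ge1+\mu_1(K)/(8n)$ for $n$-dimensional compact convex $K\subseteq L_1$, and the order $1/n$ is optimal.
\end{theorem}

\subsection*{Coordinates}
All examples live in a copy of $\ell_1$. Fix disjoint intervals $I_0,I_1,I_2,\dots\subseteq[0,1]$ of positive length and let $e_j=\mathbf 1_{I_j}/|I_j|$. Then $\|\sum_jx_je_j\|_1=\sum_j|x_j|$.

\section{The functional $\mu_1$ and order bounds}\label{sec:order}

An element of $L_1$ has no value at a given point $s\in[0,1]$, so the pointwise supremum of an uncountable family is not defined. Separability reduces the essential supremum to a countable one.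

\begin{lemma}\label{lem:dense}
Let $K\subseteq L_1$ be nonempty and let $\{f_k\}$ be a countable dense subset of $K$, with fixed finite measurable representatives. Then $\bigvee K=\sup_kf_k$ and $\bigwedge K=\inf_kf_k$ a.e.
\end{lemma}

\begin{proof}
Let $q=\sup_kf_k$. Every $f\in K$ is an $L_1$ limit of a sequence of the $f_k$, and a subsequence of it converges to $f$ a.e., so $f\le q$ a.e. If $q'$ is measurable and $f\le q'$ a.e.\ for all $f\in K$, then outside a countable union of null sets $f_k\le q'$ for all $k$, so $q\le q'$ a.e. For the infimum apply this to $-K$.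
\end{proof}

Put $w(K)=\int_0^1(\bigvee K-\bigwedge K)\,ds\in[0,\infty]$; the integrand is defined and nonnegative a.e.\ because $\bigwedge K\le f_1\le\bigvee K$ with $f_1$ finite. The functional $w$ is monotone under inclusion and invariant under translation. It does not change when $K$ is replaced by its closed convex hull, since an inequality $f\le q$ a.e.\ passes to convex combinations and to $L_1$ limits.

Fact A describes $\mu_1^F$ only implicitly. To compute it, we guess a functional with the five listed properties and appeal to uniqueness. For fixed $s$, evaluation at $s$ is a linear functional on a finite-dimensional subspace, and the width of a convex set in the direction of a linear functional is an even $1$-homogeneous valuation. The integral of these widths over $s$ is $w$.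

\begin{lemma}\label{lem:finite}
Let $F\subseteq L_1$ be a finite-dimensional affine subspace and $A\subseteq F$ compact and convex. Then $\mu_1^F(A)=2w(A)$.
\end{lemma}

\begin{proof}
If $F$ is a point, both sides vanish. Both sides are translation invariant, so let $F$ be a linear subspace with basis $g_1,\dots,g_n$, $n\ge1$, with fixed finite Borel representatives. Identify $c\in\mathbb R^n$ with $\sum c_ig_i$ and put $\theta(s)=(g_1(s),\dots,g_n(s))$, so that $c$ is the function $s\mapsto c\cdot\theta(s)$ and $\int_0^1|\theta|\,ds<\infty$. Let $h_A(\xi)=\max_{c\in A}c\cdot\xi$ be the support function of $A$, which is continuous, and define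
\[
\Phi(A)=2\int_0^1\bigl(h_A(\theta(s))+h_A(-\theta(s))\bigr)\,ds .
\]
This is finite, because $|h_A(\xi)|\le|\xi|\max_{c\in A}|c|$. For each $s$ the map $c\mapsto c\cdot\theta(s)$ is continuous, so $h_A(\theta(s))$ is the supremum of $c\cdot\theta(s)$ over a countable dense subset of $A$. By Lemma~\ref{lem:dense}, $h_A(\theta)=\bigvee A$ and $-h_A(-\theta)=\bigwedge A$ a.e., so $\Phi=2w$. We check the properties in Fact A for $m=1$.

\emph{Invariance, homogeneity, evenness.} These follow from $h_{A+c}(\xi)=h_A(\xi)+c\cdot\xi$, $h_{\lambda A}=\lambda h_A$ for $\lambda>0$, and $h_{-A}(\xi)=h_A(-\xi)$.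

\emph{Continuity.} If $A$ and $B$ have Euclidean Hausdorff distance at most $\delta$, then $|h_A(\xi)-h_B(\xi)|\le\delta|\xi|$, so $|\Phi(A)-\Phi(B)|\le4\delta\int|\theta|$. All norms on $F$ are equivalent.

\emph{Valuation property.} Let $A\cup B$ be convex. Always $h_{A\cup B}=\max(h_A,h_B)$. Fix $\xi$ and choose $\alpha\in A$, $\beta\in B$ with $\alpha\cdot\xi=h_A(\xi)$, $\beta\cdot\xi=h_B(\xi)$. The segment $[\alpha,\beta]$ is connected and is covered by the closed sets $A$ and $B$, each of which meets it, so it contains a point $\gamma\in A\cap B$. Then $h_{A\cap B}(\xi)\ge\gamma\cdot\xi\ge\min(h_A(\xi),h_B(\xi))$, and the reverse inequality holds because $A\cap B$ lies in both sets. Hence $h_{A\cup B}+h_{A\cap B}=h_A+h_B$; evaluate at $\pm\theta(s)$ and integrate.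

\emph{Segments.} $\Phi([c,c'])=2\int_0^1|(c-c')\cdot\theta(s)|\,ds$ is twice the $L_1$ distance of the endpoints, which is the Holmes--Thompson volume of the segment.

The uniqueness in Fact A gives $\Phi=\mu_1^F$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:order}]
Let $F$ be a finite-dimensional affine subspace that meets $K$. Then $K\cap F$ is compact and convex, so $\mu_1^F(K\cap F)=2w(K\cap F)\le2w(K)$ by Lemma~\ref{lem:finite}. Hence $\mu_1(K)\le2w(K)$. Conversely, let $\{f_k\}$ be dense in $K$ and let $F_k$ be the affine span of $f_1,\dots,f_k$. Since $f_1,\dots,f_k\in K\cap F_k$,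
\[
\mu_1(K)\ge2w(K\cap F_k)\ge2\int_0^1\Bigl(\max_{i\le k}f_i-\min_{i\le k}f_i\Bigr)\,ds ,
\]
and the right side increases to $2w(K)$ by monotone convergence and Lemma~\ref{lem:dense}.

If $w(K)<\infty$, then every $f\in K$ satisfies $|f|\le|f_1|+(\bigvee K-\bigwedge K)\in L_1$. If $|f|\le g\in L_1$ for all $f\in K$, then $\bigvee K-\bigwedge K\le2g$, so $w(K)<\infty$.
\end{proof}

In particular $\mu_1(K)=\mu_1^F(K)$ when $K$ lies in a finite-dimensional $F$. If $K$ consists of functions $\sum_jx_je_j$, the theorem reads
\begin{equation}\label{eq:box}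
\mu_1(K)=2\sum_j\Bigl(\max_{K}x_j-\min_{K}x_j\Bigr).
\end{equation}
So $\mu_1$ sees only the smallest coordinate box that contains $K$.

\section{Segments, boxes and stars}\label{sec:examples}

A \emph{kernel} on a set $X$ is a symmetric function $k:X\times X\to\mathbb R$. It is \emph{positive semidefinite} (psd) if $\sum_{i,j}c_ic_jk(x_i,x_j)\ge0$ for all finite families $x_i\in X$, $c_i\in\mathbb R$. Sums, nonnegative multiples and pointwise limits of psd kernels are psd. So are pointwise products, by Schur's product theorem: the entrywise product of $\sum_\alpha u_\alpha u_\alpha^{T}$ and $\sum_\beta v_\beta v_\beta^{T}$ is $\sum_{\alpha,\beta}z_{\alpha\beta}z_{\alpha\beta}^{T}$, where $z_{\alpha\beta}$ is the entrywise product of $u_\alpha$ and $v_\beta$. If $\varphi$ maps $X$ to a real Hilbert space, then $\langle\varphi(x),\varphi(y)\rangle$ is psd, since the sum above is $\|\sum c_i\varphi(x_i)\|^2$. Magnitude is defined by measures, and compactness carries the finite inequality over to them.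

\begin{lemma}\label{lem:integrate}
Let $X$ be a compact metric space and $k$ a continuous psd kernel on $X$. Then $\iint k\,d\nu\,d\nu\ge0$ for every $\nu\in M(X)$.
\end{lemma}

\begin{proof}
Let $\eta>0$. By uniform continuity there is $\delta>0$ with $|k(x,y)-k(x',y')|\le\eta$ whenever $d(x,x')<\delta$ and $d(y,y')<\delta$. By compactness $X$ is a disjoint union of nonempty Borel sets $E_1,\dots,E_m$ of diameter less than $\delta$. Choose $x_i\in E_i$. The number $\sum_{i,j}\nu(E_i)\nu(E_j)k(x_i,x_j)\ge0$ differs from $\iint k\,d\nu\,d\nu$ by at most $\eta\,|\nu|(X)^2$. Let $\eta\to0$.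
\end{proof}

For a finite space the optimal measure solves $Z\omega=(1,\dots,1)^T$. The same equation computes the magnitude of a compact space whenever it has a solution.

\begin{lemma}\label{lem:potential}
Let $X\subseteq L_1$ be compact and let $\omega\in M(X)$ satisfy $\int e^{-d(x,y)}\,d\omega(y)=1$ for all $x\in X$. Then $\operatorname{Mag}(X)=\omega(X)$.
\end{lemma}

\begin{proof}
The kernel $e^{-d}$ is psd on $X$, so by Lemma~\ref{lem:integrate} the symmetric bilinear form $B(\nu,\nu')=\iint e^{-d}\,d\nu\,d\nu'$ is positive semidefinite on $M(X)$. By hypothesis $B(\nu,\omega)=\nu(X)$ for all $\nu$. The Cauchy--Schwarz inequality gives $\nu(X)^2\le B(\omega,\omega)B(\nu,\nu)=\omega(X)B(\nu,\nu)$, so $1\le\operatorname{Mag}(X)\le\omega(X)$. The measure $\omega$ itself has ratio $\omega(X)^2/\omega(X)$.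
\end{proof}

We call $x\mapsto\int e^{-d(x,y)}\,d\omega(y)$ the \emph{potential} of $\omega$.

\begin{example}[segments]\label{ex:segment}
A segment of length $b$ in $L_1$ is isometric to $[0,b]$. Let $\omega_b=\frac12(\delta_0+\delta_b+\mathrm{Leb})$, where $\mathrm{Leb}$ is Lebesgue measure on $[0,b]$. Its potential at $r\in[0,b]$ is
\[
\tfrac12\bigl(e^{-r}+e^{-(b-r)}+(1-e^{-r})+(1-e^{-(b-r)})\bigr)=1 .
\]
So the magnitude is $1+b/2$, while $\mu_1=2b$: here $\operatorname{Mag}=1+\frac14\mu_1$.
\end{example}

\begin{example}[boxes]\label{ex:box}
Let $Q=\{\sum_{i=1}^nx_ie_i:\ 0\le x_i\le b_i\}$. Since $e^{-d(x,y)}=\prod_ie^{-|x_i-y_i|}$, the product measure $\omega_{b_1}\times\dots\times\omega_{b_n}$ has potential $1$, and $\operatorname{Mag}(Q)=\prod_i(1+b_i/2)$. By \eqref{eq:box}, $\mu_1(Q)=2\sum_ib_i$. Hence $1+\frac14\mu_1(Q)\le\operatorname{Mag}(Q)\le e^{\mu_1(Q)/4}$.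
\end{example}

\begin{example}[stars]\label{ex:star}
By \eqref{eq:box} a much smaller set has the same $\mu_1$ as the box, namely $\operatorname{conv}(0,b_1e_1,\dots,b_ne_n)$. It contains the star $T=\bigcup_i[0,b_ie_i]$, in which $d(re_i,r'e_j)=r+r'$ for $i\ne j$. On the $i$th leg place half of the length measure and mass $\frac12$ at the end $b_ie_i$; this is $\omega_{b_i}-\frac12\delta_0$. By Example~\ref{ex:segment} its potential is $1-\frac12e^{-r}$ at the point $re_i$ of the same leg. In particular it is $\frac12$ at the origin, and therefore $\frac12e^{-r}$ at a point $re_j$ of another leg. Add mass $1-\frac n2$ at the origin. The total potential at $re_i$ is $1+e^{-r}\bigl(-\frac12+\frac{n-1}2+1-\frac n2\bigr)=1$, and the total mass is $1+\frac12\sum_ib_i$. By monotonicity the convex hull again satisfies $\operatorname{Mag}\ge1+\frac14\mu_1$.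
\end{example}

An inequality $\operatorname{Mag}\ge1+c\mu_1$ for finite-dimensional compact convex sets, with $c>0$ independent of the dimension, would prove the conjecture: it gives $\operatorname{Mag}(K)\ge\operatorname{Mag}(K\cap F)\ge1+c\mu_1^F(K\cap F)$ for every $F$ that meets $K$. The examples suggest $c=\frac14$. The next section shows that this already fails for a triangle.

\section{Upper bounds for magnitude}\label{sec:upper}

An upper bound for magnitude is a lower bound for $\iint e^{-d}\,d\nu\,d\nu$ over all signed measures, and in general no explicit $\omega$ is available. The following criterion replaces the exponential kernel by a condition that is linear in $d$.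

\begin{lemma}\label{lem:exp}
Let $X\subseteq L_1$ be compact and $C\in\mathbb R$. If $C-d$ is psd on $X$, then $\operatorname{Mag}(X)\le e^{C}$.
\end{lemma}

\begin{proof}
Let $k=C-d$. The kernel $e^k-1=\sum_{j\ge1}k^j/j!$ is continuous, and it is psd as a pointwise limit of sums of products of psd kernels. Lemma~\ref{lem:integrate} gives $\iint(e^{C-d}-1)\,d\nu\,d\nu\ge0$, that is, $\nu(X)^2\le e^C\iint e^{-d}\,d\nu\,d\nu$ for every $\nu\in M(X)$. So the denominator in the definition of magnitude is nonnegative, and the ratio is at most $e^C$ when it is defined.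
\end{proof}

The best constant $C$ in this criterion is the maximal energy.

\begin{lemma}\label{lem:best}
Let $X\subseteq L_1$ be compact and $C\in\mathbb R$. Then $C-d$ is psd on $X$ if and only if $\mathcal E(X)\le C$.
\end{lemma}

\begin{proof}
If $C-d$ is psd and $\nu(X)=1$, Lemma~\ref{lem:integrate} gives $C-I(\nu)\ge0$. Conversely, let $\mathcal E(X)\le C$. We show $I(\nu)\le C\nu(X)^2$ for all $\nu\in M(X)$; for finitely supported $\nu$ this says that $C-d$ is psd. If $\nu(X)\ne0$, apply the hypothesis to $\nu/\nu(X)$. If $\nu(X)=0$, fix $x_0\in X$. For every $\tau\in\mathbb R$ the measure $\delta_{x_0}+\tau\nu$ has mass $1$, so $2\tau\int d(x_0,x)\,d\nu(x)+\tau^2I(\nu)\le C$. Divide by $\tau^2$ and let $\tau\to\infty$ to get $I(\nu)\le0$.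
\end{proof}

For $a>0$ let
\[
\Delta_n(a)=\operatorname{conv}(ae_0,\dots,ae_n)=\Bigl\{\sum_{j=0}^nx_je_j:\ x_j\ge0,\ \sum_jx_j=a\Bigr\}\subseteq P_a .
\]
Each coordinate ranges over $[0,a]$, so $\mu_1(\Delta_n(a))=2(n+1)a$ by \eqref{eq:box}. For $n=1$ this is a segment of length $2a$, and nothing new appears.

\begin{example}[the triangle]\label{ex:triangle}
Let $n=2$, so $\frac14\mu_1=\frac32a$. From $|u-v|=u+v-2\min(u,v)$ and $\sum x_j=\sum y_j=a$ we get $d(x,y)=2a-2\sum_j\min(x_j,y_j)$. For $\lambda\in\mathbb R$ and $u\in[0,a]$ let $\varphi_u(h)=\mathbf 1_{h<u}-\lambda$ in $L_2[0,a]$. Then $\langle\varphi_u,\varphi_v\rangle=\min(u,v)-\lambda(u+v)+\lambda^2a$, and summing over the three coordinates gives the psd kernel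
\[
2\sum_{j=0}^2\langle\varphi_{x_j},\varphi_{y_j}\rangle=2\sum_j\min(x_j,y_j)-4\lambda a+6\lambda^2a=(2-4\lambda+6\lambda^2)a-d(x,y).
\]
The terms linear in $x$ and $y$ have become constants only because the coordinates have a fixed sum. Three values of $\lambda$ matter.
\begin{itemize}
\item $\lambda=\frac12$ gives $C=\frac32a=\frac14\mu_1$, the bound that holds for boxes.
\item $\lambda=\frac13$ gives the minimum $C=\frac43a$. It is optimal by Lemma~\ref{lem:best}: the vertices are $2a$ apart, and the uniform probability measure on them has $I=\frac69\cdot2a=\frac43a$. By Lemma~\ref{lem:exp}, $\operatorname{Mag}(\Delta_2(a))\le e^{4a/3}<1+\frac14\mu_1$ for small $a$.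
\item $\lambda=0$ gives $C=2a$, the worst of the three. But with $n+1$ coordinates the constant is $(2-4\lambda+2(n+1)\lambda^2)a$, and $\lambda=0$ is the value for which it does not depend on $n$. Hence $\operatorname{Mag}(\Delta_n(a))\le e^{2a}$ for all $n$, while $\mu_1(\Delta_n(a))\to\infty$.
\end{itemize}
\end{example}

The computation has a geometric form that needs no coordinates. For $f\in L_1$, with a fixed finite measurable representative, let $S_f=\{(s,h)\in[0,1]\times\mathbb R:\ h<f(s)\}$. The symmetric difference of $S_f$ and $S_g$ has vertical sections of length $|f(s)-g(s)|$, so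
\begin{equation}\label{eq:subgraph}
\|\mathbf 1_{S_f}-\mathbf 1_{S_g}\|_2^2=d(f,g)\qquad\text{in }L_2([0,1]\times\mathbb R).
\end{equation}
Suppose that a measurable function $\psi$ on $[0,1]\times\mathbb R$ is a \emph{center} for $X\subseteq L_1$, in the sense that $\varphi_f=\mathbf 1_{S_f}-\psi$ has the same finite norm $\|\varphi_f\|_2^2=C/2$ for all $f\in X$. Then by \eqref{eq:subgraph}
\begin{equation}\label{eq:sphere}
2\langle\varphi_f,\varphi_g\rangle=\|\varphi_f\|_2^2+\|\varphi_g\|_2^2-\|\varphi_f-\varphi_g\|_2^2=C-d(f,g),
\end{equation}
so $C-d$ is psd on $X$. The task is to put all the functions $\mathbf 1_{S_f}$ on one sphere, and the three values of $\lambda$ are three choices of center.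

\begin{proposition}\label{prop:centers}
Let $X\subseteq L_1$ be nonempty. The kernel $C-d$ is psd on $X$ in each of the following cases.
\begin{enumerate}
\item[(a)] $X\subseteq P_a$, and $C=2a$.
\item[(b)] There are $p,q\in L_1$ with $p\le f\le q$ a.e.\ for all $f\in X$, and $C=\frac12\int_0^1(q-p)\,ds$.
\item[(c)] $X\subseteq P_a$, there is $q\in L_1$ with $f\le q$ a.e.\ for all $f\in X$, and $C=2a(1-a/A)$ with $A=\int_0^1q\,ds$.
\end{enumerate}
\end{proposition}

\begin{proof}
By \eqref{eq:sphere} it suffices to give a center $\psi$ with $\|\varphi_f\|_2^2=C/2$ for all $f\in X$.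

(a) Let $\psi=\mathbf 1_{h<0}$. Up to a null set, $\varphi_f$ is the indicator of $\{0\le h<f(s)\}$, which has area $a$.

(b) Let $\psi=1$ on $\{h<p(s)\}$, $\psi=\frac12$ on the strip $\{p(s)\le h<q(s)\}$, and $\psi=0$ elsewhere. Up to a null set, $|\varphi_f|=\frac12$ on the strip and $\varphi_f=0$ off it, so $\|\varphi_f\|_2^2=\frac14\int(q-p)$.

(c) Here $A\ge a>0$. Let $\lambda=a/A$, and let $\psi=1$ on $\{h<0\}$, $\psi=\lambda$ on $\{0\le h<q(s)\}$, and $\psi=0$ elsewhere. Up to a null set, $\varphi_f=1-\lambda$ on $\{0\le h<f(s)\}$, of area $a$; $\varphi_f=-\lambda$ on $\{f(s)\le h<q(s)\}$, of area $A-a$; and $\varphi_f=0$ elsewhere. Hence $\|\varphi_f\|_2^2=(1-\lambda)^2a+\lambda^2(A-a)=a-2\lambda a+\lambda^2A=a-a^2/A$.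
\end{proof}

The center in (b) serves all functions between $p$ and $q$ at once, and it needs a strip of finite area; this is the order bound of Theorem~\ref{thm:order}. The center in (a) needs no upper envelope. It uses instead that all the integrals $\int f$ are equal.

\section{The counterexample}\label{sec:counter}

The simplices $\Delta_n(a)$ do not lie in one compact set, because the vertices $ae_j$ are $2a$ apart. We keep the total mass $a$, which controls the magnitude, but move only a part $a_i$ of it from $I_0$ to $I_i$. The condition $a_i\to0$ gives compactness, and $\sum a_i=\infty$ destroys the order bound.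

\begin{proposition}\label{prop:K}
Let $a>0$ and $0<a_i\le a$ $(i\ge1)$ with $a_i\to0$. Put $v_0=ae_0$ and $v_i=(a-a_i)e_0+a_ie_i$, and let $K$ be the closed convex hull of $\{v_i:i\ge0\}$. Then $K$ is compact and convex,
\[
\operatorname{Mag}(tK)\le e^{2at}\quad(t>0),\qquad\mu_1(K)=2\sum_{i\ge1}a_i+2\max_{i\ge1}a_i ,
\]
and $d(v_i,v_j)=2\max(a_i,a_j)$ for distinct $i,j\ge1$.
\end{proposition}

\begin{proof}
Since $d(v_i,v_0)=2a_i\to0$, the set $\{v_i:i\ge0\}$ is compact. By Mazur's theorem, the closed convex hull of a compact subset of a Banach space is compact.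

Each $v_i$ lies in $P_a$. The set $P_a$ is convex, and it is closed because the integral is continuous on $L_1$ and $f\ge0$ a.e.\ passes to $L_1$ limits. So $K\subseteq P_a$ and $tK\subseteq P_{ta}$. Proposition~\ref{prop:centers}(a) and Lemma~\ref{lem:exp} give $\operatorname{Mag}(tK)\le e^{2at}$.

By Theorem~\ref{thm:order}, $\mu_1(K)=2w(K)=2w(\{v_i:i\ge0\})$. On $I_i$, $i\ge1$, the functions $v_j$ have supremum $a_i/|I_i|$ and infimum $0$. On $I_0$ they have supremum $a/|I_0|$ and infimum $(a-\max_ia_i)/|I_0|$. Elsewhere they vanish. Integration gives the formula for $\mu_1(K)$.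

Finally, $d(v_i,v_j)=a_i+a_j+|a_i-a_j|=2\max(a_i,a_j)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Take $a=\varepsilon/2$, $a_i=a/i$ and $t=1$ in Proposition~\ref{prop:K}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:entropy}]
Enlarging $N_k$ only strengthens the claim, so assume $N_k\ge2^k$. Let $a=\varepsilon/2$ and let $(a_i)$ be the nonincreasing sequence that takes the value $\varepsilon2^{-k-1}$ exactly $N_k$ times, $k=0,1,2,\dots$. Then $a_i\le a$, $a_i\to0$, and $\sum_ia_i=\sum_kN_k\varepsilon2^{-k-1}\ge\sum_k\varepsilon/2=\infty$. Proposition~\ref{prop:K} gives $\mu_1(K)=\infty$ and $\operatorname{Mag}(tK)\le e^{\varepsilon t}$. The $N_k$ points $v_i$ with $a_i=\varepsilon2^{-k-1}$ have mutual distances $\varepsilon2^{-k}$.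
\end{proof}

\begin{remark}
The coordinate $e_0$ cannot be dropped. Without it, $K$ becomes the closed convex hull of $\{0\}\cup\{a_ie_i:i\ge1\}$, which is still compact and convex. It contains the stars of Example~\ref{ex:star}, so its magnitude is at least $1+\frac12\sum_{i\le n}a_i$ for every $n$, and it is infinite when $\sum a_i=\infty$. In the star, points on different legs at distances $\rho,\rho'$ from the center are at distance $\rho+\rho'$. In $K$, the points $v_0+r(e_i-e_0)$ and $v_0+r'(e_j-e_0)$ with $i\ne j$ are at distances $\rho=2r$, $\rho'=2r'$ from $v_0$ and at distance $r+r'+|r-r'|=\max(\rho,\rho')$ from each other.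
\end{remark}

\section{Magnitude at small scales}\label{sec:energy}

To first order in $t$, the kernel $e^{-td}$ is $1-td$. This is why the linear condition of Lemma~\ref{lem:exp} loses nothing when all scales are considered together.

\begin{proof}[Proof of Theorem~\ref{thm:energy}]
Write $\mathcal E=\mathcal E(X)$.

\emph{Upper bound.} If $\mathcal E=\infty$ there is nothing to prove. If $\mathcal E<\infty$, then $\mathcal E-d$ is psd on $X$ by Lemma~\ref{lem:best}, hence so is $t\mathcal E-td$. Lemma~\ref{lem:exp}, applied to $tX$, gives $\operatorname{Mag}(tX)\le e^{t\mathcal E}$.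

\emph{Limits.} Fix $\nu\in M(X)$ with $\nu(X)=1$. Put $B_t=\iint e^{-td}\,d\nu\,d\nu$ and $R=|\nu|(X)\operatorname{diam}X$. From $|e^{-u}-1+u|\le u^2/2$ for $u\ge0$ we get $|B_t-1+tI(\nu)|\le t^2R^2/2$. For small $t$ we have $B_t>0$, so $\operatorname{Mag}(tX)\ge1/B_t$, and $\log u\le u-1$ gives
\[
\log\operatorname{Mag}(tX)\ge-\log B_t\ge1-B_t\ge tI(\nu)-t^2R^2/2 .
\]
Divide by $t$, let $t\to0^+$ and take the supremum over $\nu$:
\begin{equation}\label{eq:liminf}
\liminf_{t\to0^+}\frac{\log\operatorname{Mag}(tX)}{t}\ge\mathcal E .
\end{equation}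
If $\mathcal E=\infty$, then \eqref{eq:liminf} and $\log\operatorname{Mag}\le\operatorname{Mag}-1$ show that both limits and the supremum are infinite. If $\mathcal E<\infty$, the upper bound gives $t^{-1}\log\operatorname{Mag}(tX)\le\mathcal E$ for all $t>0$, so by \eqref{eq:liminf} the limit and the supremum of this quantity equal $\mathcal E$. Moreover
\[
\frac{\log\operatorname{Mag}(tX)}{t}\le\frac{\operatorname{Mag}(tX)-1}{t}\le\frac{e^{t\mathcal E}-1}{t},
\]
and both outer terms tend to $\mathcal E$. The bound $\operatorname{Mag}(tX)\le e^{Ct}$ for all $t>0$ says that the supremum is at most $C$, which proves the equivalence.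

\emph{Convex sets.} We may assume $\mu_1(K)<\infty$. By Theorem~\ref{thm:order}, $K$ is order bounded, so $p=\bigwedge K$ and $q=\bigvee K$ lie in $L_1$, and $\frac12\int(q-p)=\frac14\mu_1(K)$. Proposition~\ref{prop:centers}(b) and Lemma~\ref{lem:best} give $\mathcal E(K)\le\frac14\mu_1(K)$.

\emph{Sharpness.} If $\mathcal E(X)\le\ell$, then $\operatorname{Mag}(X)\le e^\ell$. Let $Q_n$ be the box of Example~\ref{ex:box} with $b_1=\dots=b_n=2\ell/n$. Then $\mathcal E(Q_n)\le\frac14\mu_1(Q_n)=\ell$ and $\operatorname{Mag}(Q_n)=(1+\ell/n)^n\to e^\ell$.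
\end{proof}

\section{Dimension $n$}\label{sec:dim}

A convex set contains a segment whose length is its diameter, so its magnitude controls its diameter. By Proposition~\ref{prop:K} the diameter does not control $\mu_1$ in infinite dimensions. In dimension $n$ it does, up to a factor $n$, because every point of $K$ can be written with bounded coefficients in terms of $n+1$ well-chosen points of $K$; this yields an explicit order bound.

\begin{proof}[Proof of Theorem~\ref{thm:dim}]
\emph{Lower bound.} Let $K$ be $n$-dimensional, compact and convex, with affine span $F$ and diameter $D$. By compactness and convexity $K$ contains a segment of length $D$, so $\operatorname{Mag}(K)\ge1+D/2$ by Example~\ref{ex:segment}.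

Fix affine coordinates on $F$ and choose $f_0,\dots,f_n\in K$ that span a simplex of maximal volume. It exists by compactness, and its volume is positive because $K$ is $n$-dimensional. Let $f\in K$ have barycentric coordinates $\beta_0,\dots,\beta_n$, so $f=\sum\beta_jf_j$ and $\sum\beta_j=1$. The volume of the simplex is a fixed multiple of the absolute value of the determinant with columns $(1,f_j)\in\mathbb R^{n+1}$. Since $(1,f)=\sum_j\beta_j(1,f_j)$, replacing $f_i$ by $f$ multiplies the determinant by $\beta_i$, and maximality gives $|\beta_i|\le1$. From $f-f_0=\sum_{i=1}^n\beta_i(f_i-f_0)$ we get $|f-f_0|\le g$ a.e., where $g=\sum_{i=1}^n|f_i-f_0|$ does not depend on $f$. Hence $\bigvee K-\bigwedge K\le2g$, and Theorem~\ref{thm:order} gives $\mu_1(K)\le4\int g\le4nD$. Therefore $\operatorname{Mag}(K)-1\ge D/2\ge\mu_1(K)/(8n)$.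

\emph{Upper bound.} The simplex $\Delta_n(a)$ is $n$-dimensional and lies in $P_a$, and its elements are bounded by $q=a\sum_{j=0}^ne_j$, with $\int q=(n+1)a$. Proposition~\ref{prop:centers}(c) gives $C=2na/(n+1)$. By Lemma~\ref{lem:exp},
\[
c_n\le\frac{e^{2na/(n+1)}-1}{2(n+1)a}\longrightarrow\frac{n}{(n+1)^2}\qquad(a\to0).
\]

\emph{The case $n=1$.} A one-dimensional compact convex set is a segment, and Example~\ref{ex:segment} gives the ratio $\frac14$ for every segment.
\end{proof}

\begin{remark}
The uniform probability measure on the vertices of $\Delta_n(a)$ has $I=\frac{n}{n+1}\cdot2a$, so $\mathcal E(\Delta_n(a))=2na/(n+1)$ by Lemma~\ref{lem:best}. By Theorem~\ref{thm:energy}, the ratio $(\operatorname{Mag}-1)/\mu_1$ for $\Delta_n(a)=a\Delta_n(1)$ tends to exactly $n/(n+1)^2$ as $a\to0$.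
\end{remark}

\begin{remark}
Convexity is needed in the lower bound. Two points at distance $D$ have magnitude less than $2$, while their convex hull has $\mu_1=2D$.
\end{remark}

\begin{thebibliography}{1}
\bibitem{Meckes} Mark W. Meckes, \emph{Magnitude and Holmes-Thompson intrinsic volumes of convex bodies}, arXiv:2206.02600 (2022).
\end{thebibliography}
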